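\title{Finite-time singularities of the curve diffusion flow between parallel lines: the limit need not be straight}

\begin{abstract}
We study the curve diffusion flow of immersed plane curves that join two parallel lines, meet them at right angles and satisfy the no-flux condition. For the exterior problem, in which the winding number is nonzero and the curve leaves the strip at one of its ends, Wheeler and Wheeler conjectured that the flow exists for finite time only and that it converges in $C^0$, but not in $C^k$ for any $k\ge1$, to a multiply covered straight line. We prove that every flow with nonzero winding number exists for finite time, with an explicit bound, and that it converges in $C^0$ and not in $C^1$. The limit, however, need not be straight. For every nonzero half-integer winding number there are exterior initial curves, satisfying a $C^1$-open condition, whose flow stays away from every straight line, and the limit can be made $C^0$-close to the graph of any continuous function over the strip. The reason is a separation of time scales: a small hook ends the flow before the large-scale shape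 has had time to change.
\end{abstract}

\section{The problem and the results}\label{sec:intro}

\subsection{Curves between two parallel lines}

Let $\eta_1,\eta_2$ be two parallel lines in the plane at distance $d>0$. We choose coordinates with $\eta_1=\{x=0\}$ and $\eta_2=\{x=d\}$, write $e_1=(1,0)$, and call $\{0<x<d\}$ the \emph{strip}. A \emph{curve} is a smooth immersion $\gamma=(x,y):[-1,1]\to\mathbb{R}^2$, $p\mapsto\gamma(p)$, and its \emph{ends} are $p=\pm1$. We write $s$ for arc length, $L=L(\gamma)$ for the length, $\tau=\gamma_s=(\cos\theta,\sin\theta)$ for the unit tangent with a continuous angle $\theta$, $\nu=(-\sin\theta,\cos\theta)$ for the unit normal and $k=\theta_s$ for the curvature, so that $\tau_s=k\nu$ and $\nu_s=-k\tau$. We put $k_m=\partial_s^mk$, and $\|\cdot\|$ is the norm of $L^2(ds)$.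

A curve is \emph{admissible} if $\gamma(-1)\in\eta_1$, $\gamma(1)\in\eta_2$ and it meets both lines at right angles there. It may cross itself and the lines. For an admissible curve
\begin{equation}\label{eq:admissible}
\sin\theta=0\ \text{ at the ends},\qquad \int_\gamma\cos\theta\,ds=x(1)-x(-1)=d,\qquad L\ge d .
\end{equation}
The \emph{winding number} $\omega=\frac1{2\pi}\int_\gamma k\,ds$ counts the turns of the tangent; since $\theta\in\pi\mathbb{Z}$ at both ends, $\omega\in\frac12\mathbb{Z}$. The mean curvature is $\bar k=2\pi\omega/L$, and the \emph{normalized oscillation of curvature}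
\[
\|k\|_{osc}=L\int_\gamma(k-\bar k)^2\,ds
\]
is a scale-invariant measure of the distance from being a segment or a circular arc.

\begin{definition}\label{def:flow}
A \emph{flow} on $[0,T)$, $0<T\le\infty$, is a map $\gamma:[-1,1]\times[0,T)\to\mathbb{R}^2$, smooth up to the ends and up to $t=0$, such that every $\gamma(t)=\gamma(\cdot,t)$ is an admissible curve and
\[
\partial_t\gamma=-k_{ss}\,\nu,\qquad k_s(\pm1,t)=0 .
\]
It is \emph{maximal} if it is not the restriction of a flow on a longer time interval. We write $\gamma_0=\gamma(0)$, $L(t)=L(\gamma(t))$ and $L_0=L(0)$.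
\end{definition}

This is the curve diffusion flow with free boundary on $\{\eta_1,\eta_2\}$. It decreases the length, $L'=-\|k_s\|^2$, and it preserves the winding number and the signed area $\int_\gamma y\,dx$ under the curve (Sections~\ref{sec:evolution} and~\ref{sec:moments}). A stationary curve has $k_{ss}=0$ and $k_s=0$ at the ends, so $k$ is constant, and then \eqref{eq:admissible} gives $kd=\int k\cos\theta\,ds=[\sin\theta]=0$. The only equilibria are therefore the horizontal segments from $\eta_1$ to $\eta_2$, and they have $\omega=0$.

An admissible curve is \emph{exterior} if $k_s=0$ at the ends, $\omega\neq0$, and at least one of the vectors $\gamma_s(-1)$ and $-\gamma_s(1)$, both directed from the endpoint into the curve, points away from the strip. The last condition says that $\gamma_s=-e_1$ at one end at least: the curve starts from $\eta_1$ to the outside of the strip, or arrives at $\eta_2$ from the outside. There is no equilibrium among exterior curves, as stated in \cite{WW} and as the computation above confirms. Wheeler and Wheeler \cite{WW} prove that an exterior curve, with the direction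 of parametrization chosen so that $\omega>0$, satisfies
\[
\|k\|_{osc}+8\pi^2\log\frac{L}{d}\ge\frac{12\pi^2\omega^2+\pi-2\omega\pi\sqrt{6\pi(6\pi\omega^2+1)}}{3}.
\]
With $a=6\pi\omega^2$ the right side equals $\frac\pi3(\sqrt{a+1}-\sqrt a)^2>0$, so an exterior curve cannot be both almost as short as $d$ and of almost constant curvature. They pose the following conjecture.

\begin{quote}
\textbf{Conjecture} (\cite{WW}). Let $d>0$, let $\gamma_0$ be an exterior curve and let $\gamma$ be the maximal flow on $[0,T)$ with initial curve $\gamma_0$. Then $T<\infty$, and as $t\nearrow T$ the curves $\gamma(t)$ converge to a multiply covered straight line in $C^0$, and not in $C^k$ for any $k\ge1$.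
\end{quote}

The guess is a natural one. The length decreases and there is no equilibrium to converge to. The infimum of the length is $d$; it is approached by a horizontal segment with a small hook at its end, and it is not attained when $\omega\ne0$. One imagines the curve being pulled tight until it lies on a line, covering it several times where it turns back, and since the tangent turns by $2\pi\omega\ne0$ this cannot happen in $C^1$.

\subsection{Results}

All parts of the Conjecture are true except the identification of the limit. In Theorems~\ref{thm:time}--\ref{thm:limit}, $\gamma$ is a maximal flow on $[0,T)$; these statements use only $\omega\neq0$ and not the direction of the tangent at the ends.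

\begin{theorem}[finite time]\label{thm:time}
Every admissible curve with $\omega\ne0$ satisfies
\begin{equation}\label{eq:osc}
L>d\qquad\text{and}\qquad\|k\|_{osc}\ge\frac{4\pi^2\omega^2d^2}{L^2-d^2}.
\end{equation}
If $\gamma$ is a maximal flow with $\omega\ne0$, then
\begin{equation}\label{eq:T}
T\le\frac{(L_0^2-d^2)^2(2L_0^2+d^2)}{48\pi^4\omega^2d^2}<\infty .
\end{equation}
\end{theorem}

For $\varphi\in C^\infty(\mathbb{R})$ we define the \emph{moment}
\[
F_\varphi(\gamma)=\int_\gamma y\,\varphi(x)\,dx=\int_{-1}^1y\,\varphi(x)\,x_p\,dp ,
\]
and we write $F$ for $F_\varphi$ with $\varphi(x)=\cos(2\pi x/d)$. On the graph of a function $u$ over $[0,d]$, $F$ is the Fourier coefficient $\int_0^du\cos(2\pi x/d)\,dx$.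

\begin{theorem}[the limit need not be straight]\label{thm:notline}
Let $\gamma$ be a maximal flow with $\omega\neq0$ and suppose that
\begin{equation}\label{eq:star}
|F(\gamma_0)|>\frac{(L_0^2-d^2)\sqrt{L_0(L_0-d)(2L_0^2+d^2)}}{2\sqrt3\,\pi|\omega|\,d^2}.
\end{equation}
Then there is no straight line $\ell$ and no sequence $t_j\nearrow T$ with $\sup_p\operatorname{dist}(\gamma(p,t_j),\ell)\to0$. For every $\omega\in\frac12\mathbb{Z}\setminus\{0\}$ there are exterior curves with winding number $\omega$ that are initial curves of a maximal flow and satisfy \eqref{eq:star}. Hence the Conjecture is false.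
\end{theorem}

Convergence in $C^0$ to a multiply covered line $\ell$, in whatever parametrization, forces $\sup_p\operatorname{dist}(\gamma(p,t),\ell)\to0$; this is why the first two statements refute the Conjecture. The failure is stable: $F$ and $L$ are continuous in the $C^1$ topology and $\omega$ is locally constant on admissible curves, so \eqref{eq:star} persists under $C^1$-small perturbations of $\gamma_0$ within the class.

For a flow $\gamma$ let $\tilde\gamma(\cdot,t):[0,1]\to\mathbb{R}^2$ be the constant-speed parametrization of $\gamma(t)$: $\tilde\gamma(v,t)$ is the point at arc length $vL(t)$ from the end on $\eta_1$.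

\begin{theorem}[convergence in $C^0$, not in $C^1$]\label{thm:limit}
Let $\gamma$ be a maximal flow with $\omega\ne0$. As $t\nearrow T$, $\tilde\gamma(\cdot,t)$ converges uniformly to a Lipschitz curve $\gamma_T$ from $\eta_1$ to $\eta_2$. The convergence is not in $C^1$, hence not in $C^k$ for any $k\ge1$.
\end{theorem}

\begin{theorem}[the limit is essentially arbitrary]\label{thm:arbitrary}
Let $u\in C^\infty([0,d])$ be constant near $0$ and near $d$, let $\tilde\Gamma:[0,1]\to\mathbb{R}^2$ be the constant-speed parametrization of its graph, and let $\omega\in\frac12\mathbb{Z}\setminus\{0\}$. There are $C,\varepsilon_0>0$ such that for each $\varepsilon\in(0,\varepsilon_0)$ there is an exterior curve $\gamma_0$ with winding number $\omega$ whose maximal flow satisfies $T\le\varepsilon$ and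
\[
\sup_{v\in[0,1]}|\tilde\gamma(v,t)-\tilde\Gamma(v)|\le C\sqrt\varepsilon\qquad\text{for all }t\in[0,T).
\]
Such $u$ are uniformly dense in $C([0,d])$, so the limits $\gamma_T$ come arbitrarily close in $C^0$ to the graph of any continuous function over $[0,d]$.
\end{theorem}

Section~\ref{sec:model} explains the mechanism on a model curve. Section~\ref{sec:evolution} collects the evolution equations, and Sections~\ref{sec:time}--\ref{sec:arbitrary} prove the four theorems in order.

\section{Two time scales}\label{sec:model}

Consider first a nearly flat graph $y=u(x,t)$ over $[0,d]$. Here $\partial_s=(1+u_x^2)^{-1/2}\partial_x$, $k=u_{xx}(1+u_x^2)^{-3/2}$ and the normal velocity is $(1+u_x^2)^{-1/2}\partial_tu$. The terms of the flow that are linear in $u$ give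
\[
\partial_tu=-u_{xxxx},\qquad u_x=u_{xxx}=0\ \text{ at }x=0,d,
\]
with the solutions $e^{-(j\pi/d)^4t}\cos(j\pi x/d)$. A mode needs a time of order $d^4$ to decay. This can be seen without solving the equation. The excess length is modeled by $E=\frac12\int_0^du_x^2\,dx$, and integration by parts with the boundary conditions gives
\[
E'=-\int_0^du_{xxx}^2\,dx,\qquad \frac{d}{dt}\int_0^du\varphi\,dx=\int_0^d\varphi'u_{xxx}\,dx .
\]
Two applications of the Cauchy--Schwarz inequality, in $x$ and in $t$, show that the moment $\int u\varphi\,dx$ moves by at most $\sup|\varphi'|\sqrt{d\,t\,E(0)}$ in time $t$. For $u(x,0)=h\cos(2\pi x/d)$ and $\varphi=\cos(2\pi x/d)$ the moment is $hd/2$ and $E(0)=\pi^2h^2/d$, so the moment moves by at most $2\pi^2h\sqrt t/d$, which is small compared with $hd/2$ when $t\ll d^4$. This argument survives in the nonlinear problem, for curves that are not graphs and whose curvature blows up: Lemma~\ref{lem:drift} shows that $F_\varphi$ moves by at most $\sup|\varphi'|\sqrt{L_0\,t\,(L_0-d)}$.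

The second time scale is the lifespan. By \eqref{eq:T}, $T=O((L_0-d)^2)$ as $L_0\searrow d$ with $\omega\ne0$ and $d$ fixed. A nonzero winding number costs almost no length, since the turning can be done on a small hook. So a curve with $\omega\neq0$ and $L_0$ close to $d$ stops flowing long before the time $d^4$.

\begin{example}\label{ex:model}
Let $d=1$ and $h>0$ small. Follow the graph of $h\cos2\pi x$ from $(0,h)$ to $(1,h)$ and then a half circle of radius $h^2$ from $(1,h)$ to $(1,h+2h^2)$ outside the strip (Figure~\ref{fig:hooks}, left). The tangent turns by $\pi$, so $\omega=\frac12$. By $\sqrt{1+z}\le1+z/2$ the graph has length at most $1+\pi^2h^2$, hence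
\[
L_0-1\le(\pi^2+\pi)h^2 .
\]
The graph contributes $h/2$ to $F$. On the half circle write $y=h+(y-h)$. The constant contributes nothing because $x$ returns to $1$, while $|y-h|\le2h^2$ and $x$ has total variation $2h^2$. Thus
\[
F(\gamma_0)\ge\tfrac12h-4h^4 .
\]
The right side of \eqref{eq:T} is $O(h^4)$, and the right side of \eqref{eq:star}, which is the drift bound for $F$ over that time, is $O(\sqrt{h^2\cdot h^4})=O(h^3)$. So \eqref{eq:star} holds for small $h$. On a curve close to a line $F$ is close to $0$, because $\cos2\pi x$ is orthogonal to $1$ and to $x$ on $[0,1]$. The curvature of this model jumps at $(1,h)$, so it is not itself an initial curve; Section~\ref{sec:moments} makes it smooth and allows every $\omega$.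
\end{example}

\begin{figure}[ht]
\centering
\begin{tikzpicture}[scale=0.95]
\draw[gray] (0,-0.9) -- (0,1.5) node[above,black] {$\eta_1$};
\draw[gray] (4,-0.9) -- (4,1.5) node[above,black] {$\eta_2$};
\draw[thick] plot[domain=0:4,samples=60] (\x,{0.5*cos(90*\x)});
\draw[thick,->] (4,0.5) arc[start angle=-90,end angle=90,radius=0.3];
\fill (0,0.5) circle (1.5pt);
\begin{scope}[xshift=6.6cm]
\draw[gray] (0,-0.9) -- (0,1.5) node[above,black] {$\eta_1$};
\draw[gray] (4,-0.9) -- (4,1.5) node[above,black] {$\eta_2$};
\draw[thick] (0,0.2) -- (-0.3,0.2) arc[start angle=90,end angle=270,radius=0.3] -- (1,-0.4);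
\draw[thick] plot[domain=1:3,samples=40] (\x,{-0.4+0.45*(1-cos(180*(\x-1)))});
\draw[thick,->] (3,-0.4) -- (4.3,-0.4) arc[start angle=-90,end angle=90,radius=0.3] -- (4,0.2);
\fill (0,0.2) circle (1.5pt);
\end{scope}
\end{tikzpicture}
\caption{Curves from $\eta_1$ (dot) to $\eta_2$ (arrow) made of a graph over the strip and small hooks outside it. Left: a cosine graph followed by a half circle, with winding number $\frac12$. Right: a bump with a hook at each end, with winding number $1$.}
\label{fig:hooks}
\end{figure}

\section{Evolution equations and reflection}\label{sec:evolution}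

\begin{lemma}\label{lem:evol}
Along a flow,
\begin{gather}
\partial_t|\gamma_p|=kk_2|\gamma_p|,\qquad \partial_t\partial_s=\partial_s\partial_t-kk_2\,\partial_s,\qquad\partial_t\theta=-k_3,\label{eq:evol1}\\
\partial_tk_m=-k_{m+4}+P_m\qquad(m\ge0),\label{eq:evol2}
\end{gather}
where $P_0=-k^2k_2$ and $P_m$ is a linear combination, with constant coefficients, of products $k_ak_bk_c$ with $a+b+c=m+2$. The values of $\theta$ at the ends and the winding number do not depend on $t$, and
\begin{equation}\label{eq:length}
L'=-\|k_s\|^2,\qquad\int_0^t\|k_s\|^2\,dt'=L_0-L(t)\le L_0-d .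
\end{equation}
\end{lemma}

\begin{proof}
From $\nu_p=-k|\gamma_p|\tau$ we get $\partial_t|\gamma_p|=\langle\partial_p(-k_2\nu),\tau\rangle=kk_2|\gamma_p|$, and the commutator rule follows from $\partial_s=|\gamma_p|^{-1}\partial_p$. Then $\partial_t\tau=\partial_s(-k_2\nu)-kk_2\tau=-k_3\nu$, which is $\partial_t\theta=-k_3$, and $\partial_tk=\partial_s\partial_t\theta-kk_2\theta_s=-k_4-k^2k_2$. If \eqref{eq:evol2} holds for $m$, then $\partial_tk_{m+1}=-k_{m+5}+\partial_sP_m-kk_2k_{m+1}$, and the last two terms have total order $m+3$. The angle $\theta$, chosen continuously on $[-1,1]\times[0,T)$, lies in $\pi\mathbb{Z}$ at the ends, so it is constant there, and so is $2\pi\omega=\theta(1,t)-\theta(-1,t)$. Finally $L'=\int kk_{ss}\,ds=-\|k_s\|^2$, where the boundary term $kk_s$ vanishes by the no-flux condition.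
\end{proof}

Higher-order energy estimates produce boundary terms in the higher derivatives of $k$. They vanish because the two boundary conditions propagate to all odd orders.

\begin{lemma}\label{lem:odd}
Along a flow, $k_m(\pm1,t)=0$ for all odd $m$ and all $t\in[0,T)$. Consequently every product $k_{a_1}\cdots k_{a_r}$ with $a_1+\dots+a_r$ odd vanishes at the ends.
\end{lemma}

\begin{proof}
At the ends $k_1=0$ by the no-flux condition, and $k_3=-\partial_t\theta=0$ by Lemma~\ref{lem:evol}. Let $m$ be odd and suppose that $k_1,k_3,\dots,k_{m+2}$ vanish at the ends for all $t$. Each product in $P_m$ has odd total order $m+2$, so it contains a factor of odd order at most $m+2$ and vanishes at the ends. Also $\partial_tk_m=0$ there. By \eqref{eq:evol2}, $k_{m+4}=0$ at the ends.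
\end{proof}

The condition in Lemma~\ref{lem:odd} says that the curve can be reflected. Let $\gamma$ be admissible, parametrized by $s\in[0,L]$, let $R(x,y)=(2d-x,y)$, and extend $\gamma$ by $\hat\gamma(L+r)=R\gamma(L-r)$ for $0\le r\le L$. Since $\hat\gamma(2L)=\gamma(0)+2de_1$, this is a closed curve in the flat cylinder $\mathbb{R}^2/2d\mathbb{Z}e_1$, on which $R$ is the reflection in both lines. Its tangent angle satisfies $\hat\theta(L+r)=2\theta(L)-\theta(L-r)$, so its curvature is the even extension of $k$ at each end. Hence $\hat\gamma$ is smooth exactly when all $k_m$ with $m$ odd vanish at the ends. We use the following standard local existence statement.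

\begin{proposition}\label{prop:local}
Let $\gamma_0$ be an admissible curve with $k_m=0$ at the ends for all odd $m$. Then there is a flow on some interval $[0,\delta)$ with initial curve $\gamma_0$.
\end{proposition}

We recall how it reduces to parabolic theory on a circle. Write curves near the smooth closed curve $\hat\gamma_0$ as normal graphs $\hat\gamma_0+\rho\hat\nu_0$. The requirement that the normal velocity be $-k_{ss}$ is a quasilinear, strictly parabolic equation of fourth order for $\rho$ on a circle, which has a unique smooth solution for a short time with $\rho(\cdot,0)=0$. The reflected solution has the same initial value, so by uniqueness the solution is symmetric under $R$. A time-dependent reparametrization, obtained from an ordinary differential equation that has the same symmetry, makes the velocity purely normal and fixes the two symmetry points. The arc between them is the required flow: by symmetry its ends lie on the lines, $\sin\theta=0$ there, and $k$ is even about each end, so $k_s=0$.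

Every flow is the restriction of a maximal one (Zorn's lemma: the union of a chain of extensions is an extension). By Lemma~\ref{lem:odd} at $t=0$ and Proposition~\ref{prop:local}, the initial curves of flows in the sense of Definition~\ref{def:flow} are exactly the admissible curves whose reflection is smooth. All examples below are straight near their ends and therefore of this kind.

\section{Oscillation of curvature and the lifespan}\label{sec:time}

To bound $T$ we need a lower bound for the dissipation $\|k_s\|^2$. The computation that excluded equilibria, $\int k\cos\theta\,ds=0$ against $\int\cos\theta\,ds=d$, can be made quantitative, and it bounds $k-\bar k$ from below. To pass to $k_s$ we use Wirtinger's inequality: if $f\in C^1([0,L])$ has mean zero, then $\int f^2\le(L/\pi)^2\int f'^2$, as one sees by expanding $f$ in the functions $\cos(j\pi s/L)$, $j\ge1$.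

\begin{proof}[Proof of Theorem~\ref{thm:time}]
Let $\gamma$ be admissible with $\omega\neq0$. By \eqref{eq:admissible}, $\int k\cos\theta\,ds=[\sin\theta]=0$; this is where orthogonality enters. Since $k-\bar k$ has mean zero,
\[
\bar kd=\int\bar k\cos\theta\,ds=-\int(k-\bar k)\cos\theta\,ds=-\int(k-\bar k)\Big(\cos\theta-\frac dL\Big)ds .
\]
Subtracting the mean $d/L$ makes the second factor small for short curves:
\[
\int\Big(\cos\theta-\frac dL\Big)^2ds=\int\cos^2\theta\,ds-\frac{d^2}L\le\frac{L^2-d^2}L .
\]
The Cauchy--Schwarz inequality and $\bar k=2\pi\omega/L$ give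
\[
\frac{4\pi^2\omega^2d^2}{L^2}\le\|k-\bar k\|^2\,\frac{L^2-d^2}{L}.
\]
The left side is positive, so $L>d$, and \eqref{eq:osc} follows.

Along a flow $\omega$ is constant, and \eqref{eq:length}, Wirtinger's inequality and \eqref{eq:osc} give
\[
-L'=\|k_s\|^2\ge\frac{\pi^2}{L^2}\|k-\bar k\|^2\ge\frac{4\pi^4\omega^2d^2}{L^3(L^2-d^2)} .
\]
Let $\Phi(\lambda)=\frac16\lambda^6-\frac14d^2\lambda^4$. Then $\Phi'(\lambda)=\lambda^3(\lambda^2-d^2)\ge0$ for $\lambda\ge d$, and the inequality reads $\frac{d}{dt}\Phi(L)\le-4\pi^4\omega^2d^2$. Hence for all $t<T$
\[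
4\pi^4\omega^2d^2\,t\le\Phi(L_0)-\Phi(d)=\tfrac1{12}\big(2L_0^6-3d^2L_0^4+d^6\big)=\tfrac1{12}(L_0^2-d^2)^2(2L_0^2+d^2).\qedhere
\]
\end{proof}

\begin{remark}
Both hypotheses $\omega\ne0$ and $d>0$ are needed for $T<\infty$: a horizontal segment is stationary, and if the two lines coincide, a half circle centered on the line is stationary with $|\omega|=\frac12$.
\end{remark}

\begin{remark}
Unlike the inequality of \cite{WW} quoted in Section~\ref{sec:intro}, which we do not use, \eqref{eq:osc} forces $\|k\|_{osc}\to\infty$ as $L\searrow d$, and this is what makes $T$ small for short curves. The rate is the right one. For the $C^1$ curve made of a horizontal segment and a half circle of radius $r$ we have $L=d+\pi r$ and $\|k\|_{osc}=L\pi/r-\pi^2=\pi d/r$, while the right side of \eqref{eq:osc} with $\omega=\frac12$ is $\pi d^2/(r(2d+\pi r))$. The ratio $2+\pi r/d$ stays bounded as $r\to0$.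
\end{remark}

\section{Moments and curves that do not straighten}\label{sec:moments}

Near the singular time there is no pointwise control of the velocity $k_{ss}$. But the velocity is a derivative of $k_s$, the boundary flux vanishes, and $k_s$ is square integrable in space and time by \eqref{eq:length}. A quantity whose time derivative is the integral of the normal velocity against a function with bounded gradient therefore moves slowly, and the moments are of this kind.

\begin{lemma}\label{lem:drift}
Let $\varphi\in C^\infty(\mathbb{R})$.
\begin{enumerate}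
\item[(a)] If $\gamma$ is admissible and $\psi\in C(\mathbb{R})$, then $F_\varphi(\gamma)=\int_\gamma(y-\psi(x))\varphi(x)\,dx+\int_0^d\psi\varphi\,dx$.
\item[(b)] Along a flow, $\frac{d}{dt}F_\varphi(\gamma(t))=\int\varphi'(x)\,x_s\,k_s\,ds$, and for $0\le t<T$
\begin{equation}\label{eq:drift}
|F_\varphi(\gamma(t))-F_\varphi(\gamma_0)|\le\sup|\varphi'|\,\sqrt{L_0\,t\,(L_0-L(t))}.
\end{equation}
In particular $F_1=\int_\gamma y\,dx$ is conserved.
\end{enumerate}
\end{lemma}

\begin{proof}
(a) If $\Psi'=\psi\varphi$, then $\int_\gamma\psi(x)\varphi(x)\,dx=\int_{-1}^1\partial_p\Psi(x)\,dp=\Psi(d)-\Psi(0)$.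

(b) At the ends $\partial_tx=0$. Differentiating under the integral and integrating the last term by parts in $p$,
\begin{align*}
\frac{d}{dt}F_\varphi&=\int_{-1}^1\big(\partial_ty\,\varphi x_p+y\varphi'\,\partial_tx\,x_p+y\varphi\,\partial_p\partial_tx\big)\,dp
=\int_{-1}^1\varphi\,\big(\partial_ty\,x_p-\partial_tx\,y_p\big)\,dp\\
&=\int\varphi\,\langle\partial_t\gamma,\nu\rangle\,ds=-\int\varphi\,k_{ss}\,ds=\int\varphi'(x)\,x_sk_s\,ds,
\end{align*}
where the last step uses $k_s=0$ at the ends. As $|x_s|\le1$ and $L\le L_0$, the derivative is at most $\sup|\varphi'|\sqrt{L_0}\,\|k_s\|$ in absolute value, and $\int_0^t\|k_s\|\,dt'\le\sqrt{t(L_0-L(t))}$ by \eqref{eq:length}.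
\end{proof}

To detect lines the weight must be orthogonal to all affine functions on $[0,d]$. The first mode $\cos(\pi x/d)$ is not, since $\int_0^dx\cos(\pi x/d)\,dx=-2d^2/\pi^2$. The second mode is: $\int_0^d\cos(2\pi x/d)\,dx=0$ and $\int_0^dx\cos(2\pi x/d)\,dx=-\frac{d}{2\pi}\int_0^d\sin(2\pi x/d)\,dx=0$.

\begin{proof}[Proof of Theorem~\ref{thm:notline}, first statement]
Let $\varphi=\cos(2\pi x/d)$, so $\sup|\varphi'|=2\pi/d$. By \eqref{eq:drift}, $L(t)\ge d$ and \eqref{eq:T}, for all $t<T$,
\[
|F(\gamma(t))-F(\gamma_0)|\le\frac{2\pi}d\sqrt{L_0(L_0-d)}\cdot\frac{(L_0^2-d^2)\sqrt{2L_0^2+d^2}}{4\sqrt3\,\pi^2|\omega|d},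
\]
and this number is the right side of \eqref{eq:star}. So there is $c>0$ with $|F(\gamma(t))|\ge c$ on $[0,T)$.

Suppose that $\sup_p\operatorname{dist}(\gamma(p,t_j),\ell)\to0$. The ends have $x=0$ and $x=d$, so $\ell$ is not vertical; let $\ell=\{y=a+bx\}$. The vertical distance to $\ell$ is $\sqrt{1+b^2}$ times the distance, so $\delta_j=\sup_p|y-a-bx|(p,t_j)\to0$. Lemma~\ref{lem:drift}(a) with $\psi=a+bx$ and the orthogonality of $\varphi$ to $\psi$ give
\[
|F(\gamma(t_j))|=\Big|\int_{\gamma(t_j)}(y-a-bx)\varphi\,dx\Big|\le\delta_jL_0\to0,
\]
a contradiction.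
\end{proof}

It remains to build smooth versions of Example~\ref{ex:model} with any winding number. The same curves serve in Section~\ref{sec:arbitrary}.

\begin{lemma}[graphs with hooks]\label{lem:hooks}
Let $\omega\in\frac12\mathbb{Z}\setminus\{0\}$. There is $H=H(\omega)$ with the following property. For every $u\in C^\infty([0,d])$ that is constant near $0$ and near $d$ and every $\varepsilon\in(0,1]$ there is an exterior curve $\gamma_0^{u,\varepsilon}$ with winding number $\omega$, straight near both ends and with $\gamma_s(1)=-e_1$, that consists of the graph of $u$, traversed from $(0,u(0))$ to $(d,u(d))$, and one or two further arcs attached to the ends of the graph, of total length at most $H\varepsilon$.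
\end{lemma}

\begin{proof}
Let $m\in\mathbb{Z}$. Choose a smooth monotone function $\vartheta:[0,1]\to\mathbb{R}$ from $0$ to $(2m+1)\pi$, constant near $0$ and near $1$, and take the unit-speed arc with tangent angle $\vartheta$. It starts in the direction $e_1$ and ends in the direction $-e_1$; let $\Delta$ be its horizontal displacement. Prolong it backward by a horizontal segment of length $\alpha>0$ and forward by one of length $\beta>0$ with $\alpha+\Delta-\beta=0$, and translate the initial point to the origin. The result is an \emph{end hook}: a smooth immersed arc that starts at $(0,0)$ in the direction $e_1$, ends on $\{x=0\}$ in the direction $-e_1$, turns by $(2m+1)\pi$ and is straight near both ends. With $\vartheta$ going from $-\pi$ to $0$, and the final point translated to the origin, the same construction gives a \emph{start hook}, which starts on $\{x=0\}$ in the direction $-e_1$, ends at $(0,0)$ in the direction $e_1$ and turns by $\pi$.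

If $\omega=m+\frac12$, follow the graph of $u$ and then the end hook, scaled by $\varepsilon$ and translated to start at $(d,u(d))$. If $\omega=m+1\ne0$, put in front of this curve the start hook, scaled by $\varepsilon$ and translated to end at $(0,u(0))$ (Figure~\ref{fig:hooks}, right, shows the shape for $m=0$). All pieces are horizontal segments near the joints and the ends, with matching directions at the joints, so the curve is smooth, immersed and admissible, with $k\equiv0$ near the ends. The graph starts and ends in the direction $e_1$ and is never vertical, so it turns by $0$, and the total turning is $(2m+1)\pi$ or $(2m+2)\pi$, that is, $2\pi\omega$. In both cases $-\gamma_s(1)=e_1$ points away from the strip. We let $H$ be the total length of the unscaled hooks.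
\end{proof}

By Proposition~\ref{prop:local}, $\gamma_0^{u,\varepsilon}$ is the initial curve of a maximal flow.

\begin{proof}[Proof of Theorem~\ref{thm:notline}, second statement]
Let $0\le\chi\in C_c^\infty((d/4,3d/4))$, $\chi\not\equiv0$. Since $\cos(2\pi x/d)<0$ on $(d/4,3d/4)$, the number $\mu=|\int_0^d\chi\cos(2\pi x/d)\,dx|$ is positive. Let $\gamma_0=\gamma_0^{u,\varepsilon}$ with $u=h\chi$, $\varepsilon=h^2$ and $0<h\le1$. Then
\[
L_0-d\le\frac{h^2}2\int_0^d\chi'^2\,dx+Hh^2 .
\]
The hooks are attached at height $0$ and have total length at most $Hh^2$, so $|y|\le Hh^2$ on them and they contribute at most $H^2h^4$ to $F$. Hence $|F(\gamma_0)|\ge\mu h-H^2h^4$. The right side of \eqref{eq:star} is $(L_0-d)^{3/2}$ times a factor that stays bounded as $L_0\searrow d$, so it is $O(h^3)$. Thus \eqref{eq:star} holds for all small $h>0$.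
\end{proof}

\section{Convergence at the singular time}\label{sec:limit}

Throughout this section $\gamma$ is a maximal flow with $\omega\neq0$, so $T<\infty$ by Theorem~\ref{thm:time}, and $d\le L(t)\le L_0$.

\subsection{Uniform convergence}

The curves $\tilde\gamma(\cdot,t)$ have speed $L(t)\le L_0$, so compactness gives subsequential limits; this is the reason for the constant-speed parametrization. What must be shown is that the limit is unique and that the curves do not escape vertically. As for the moments, we test against a smooth function and move one derivative off $k_{ss}$.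

\begin{proof}[Proof of Theorem~\ref{thm:limit}, first statement]
By \eqref{eq:length}, $\int_0^T\|k_s\|^2\,dt<\infty$. By Wirtinger's inequality,
\[
\|k\|^2=\|k-\bar k\|^2+\frac{4\pi^2\omega^2}{L}\le\frac{L_0^2}{\pi^2}\|k_s\|^2+\frac{4\pi^2\omega^2}d,
\]
so $\int_0^T\|k\|^2\,dt<\infty$ because $T<\infty$.

The reparametrization adds a tangential velocity: $\partial_t\tilde\gamma=-k_{ss}\nu+\xi\tau$, with $\xi=0$ at both ends. From $|\tilde\gamma_v|=L$ and $\partial_v=L\partial_s$ we get $L'=\langle\partial_v\partial_t\tilde\gamma,\tau\rangle=L(kk_{ss}+\xi_s)$. Integrating from the end $s=0$, where $\xi=k_s=0$,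
\[
\xi(s)=\frac{sL'}L-\int_0^skk_{ss}\,ds'=-kk_s(s)+\int_0^sk_s^2\,ds'-\frac sL\|k_s\|^2 .
\]
The last two terms have opposite signs and are at most $\|k_s\|^2$ in absolute value, so $|\xi|\le|kk_s|+\|k_s\|^2$. Let $\zeta\in C^\infty([0,1])$, regarded as a function on the curve through $v=s/L$, so that $|\zeta_s|\le\sup|\zeta'|/L$. Since $k_s=0$ at the ends, $\int\zeta k_{ss}\nu\,ds=-\int k_s(\zeta_s\nu-k\zeta\tau)\,ds$. With $ds=L\,dv$,
\[
\Big|\frac d{dt}\int_0^1\zeta\tilde\gamma\,dv\Big|\le\frac1L\Big[\frac{\sup|\zeta'|}{\sqrt L}\|k_s\|+2\sup|\zeta|\,\|k\|\,\|k_s\|+L\sup|\zeta|\,\|k_s\|^2\Big].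
\]
Each term is integrable on $(0,T)$, because $\|k\|$, $\|k_s\|$ and $1$ are in $L^2(0,T)$. So $\int_0^1\zeta\tilde\gamma\,dv$ converges as $t\nearrow T$, for every $\zeta$.

With $\zeta=1$ the mean of $\tilde\gamma(\cdot,t)$ is bounded, and $|\tilde\gamma_v|\le L_0$; so the family is bounded and equi-Lipschitz. By the Arzel\`a--Ascoli theorem every sequence $t_j\nearrow T$ has a subsequence along which $\tilde\gamma(\cdot,t_j)$ converges uniformly. All limits have the same integrals against every $\zeta$, so they coincide. Hence $\tilde\gamma(\cdot,t)\to\gamma_T$ uniformly, $\gamma_T$ is $L_0$-Lipschitz, and its ends lie on $\eta_1$ and $\eta_2$.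
\end{proof}

\subsection{A continuation criterion}

To exclude $C^1$ convergence we show that it would bound $\|k\|$, and that a bound on $\|k\|$ contradicts maximality. We begin with the second point.

\begin{lemma}\label{lem:continue}
For no $t_0<T$ is $\|k\|$ bounded on $[t_0,T)$.
\end{lemma}

\begin{proof}
Suppose that $\|k\|\le K$ on $[t_0,T)$. All boundary terms below are products of odd total order and vanish by Lemma~\ref{lem:odd}. Constants $C$ depend on $m$, $K$ and $d$.

\emph{Energy identity.} Fix $m\ge1$ and let $n=m+2$. By \eqref{eq:evol2}, $\partial_t(ds)=kk_2\,ds$ and two integrations by parts,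
\begin{equation}\label{eq:energy}
\frac12\frac d{dt}\|k_m\|^2+\|k_n\|^2=\int P_mk_m\,ds+\frac12\int k_m^2kk_2\,ds .
\end{equation}
The right side is a combination of integrals of products of four factors $k_j$ of total order $2m+2$. A factor of order $m+2$ occurs only in
\[
\int k^2k_mk_{m+2}\,ds=-\int k^2k_{m+1}^2\,ds-2\int kk_1k_mk_{m+1}\,ds,
\]
so we may take all orders to be at most $m+1=n-1$.

\emph{Interpolation.} The inequality of Gagliardo--Nirenberg type that we need has a short proof here. Let $a_j=\|k_j\|$. For $j\ge1$, $a_j^2=-\int k_{j-1}k_{j+1}\,ds\le a_{j-1}a_{j+1}$. Hence $a_j\le a_0^{1-j/n}a_n^{j/n}$ for $0\le j\le n$: if $a_0,\dots,a_n$ are positive, $\log a_j$ is convex in $j$, and if one of them is zero, then $a_1=\dots=a_{n-1}=0$. With $Y=1+a_n$ this gives $a_j\le CY^{j/n}$. For a smooth function $f$ on $[0,L]$, $f^2$ takes its mean value somewhere and $(f^2)_s=2ff_s$, so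
\begin{equation}\label{eq:sup}
\sup f^2\le d^{-1}\|f\|^2+2\|f\|\,\|f_s\| .
\end{equation}
Therefore $\int k_j^4\,ds\le d^{-1}a_j^4+2a_j^3a_{j+1}\le CY^{(4j+1)/n}$ for $j\le n-1$, that is, $\|k_j\|_{L^4}\le CY^{(j+1/4)/n}$. By H\"older's inequality each integral on the right of \eqref{eq:energy} is at most $CY^q$, with $q=\frac{2m+3}{m+2}<2$. Thus
\[
\frac12\frac d{dt}\|k_m\|^2\le-a_n^2+C(1+a_n)^q\le C .
\]
Since $T<\infty$, every $\|k_m\|$ is bounded on $[t_0,T)$, and by \eqref{eq:sup} so is every $\sup|k_m|$.

\emph{The parametrization.} Let $\lambda=\log|\gamma_p|$, so $\partial_t\lambda=kk_2$ and $\partial_p=e^\lambda\partial_s$. Then $\lambda$ is bounded. For any function $f$, $\partial_p^jf$ is a polynomial in $e^\lambda$, $\partial_p^i\lambda$ ($1\le i\le j-1$) and $\partial_s^if$ ($1\le i\le j$). Applied to $\partial_t\partial_p^j\lambda=\partial_p^j(kk_2)$, this shows by induction on $j$ that all $\partial_p^j\lambda$ are bounded on $[t_0,T)$. The derivatives $\partial_p$ and $\partial_t$ of $\gamma$, $\tau$, $\nu$, $k_m$, $e^\lambda$ and $\partial_p^j\lambda$ are polynomials in $\tau$, $\nu$, the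 $k_i$, $e^\lambda$ and the $\partial_p^i\lambda$, by Lemma~\ref{lem:evol}. So all derivatives $\partial_p^i\partial_t^j\gamma$ are bounded on $[-1,1]\times[t_0,T)$, and $\gamma$ extends smoothly to $t=T$.

\emph{Restarting.} The curve $\gamma(T)$ is immersed since $\lambda$ is bounded, it is admissible, and its odd-order $k_m$ vanish at the ends. Proposition~\ref{prop:local} gives a flow starting from $\gamma(T)$ at time $T$. On either side of $T$, the equation expresses $\partial_p^i\partial_t^j\gamma$ by the same formula in the $p$-derivatives of $\gamma$, so the one-sided derivatives of all orders agree at $t=T$. The concatenation is a flow on a longer interval, which contradicts maximality.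
\end{proof}

\subsection{Failure of $C^1$ convergence}

Put
\[
X=\int k^6\,ds,\qquad A=\int k^2k_s^2\,ds,\qquad B=\int k_{ss}^2\,ds .
\]
Since $k_s=k_3=0$ at the ends, $\int kk_4\,ds=B$ and $\int k^3k_{ss}\,ds=-3A$, so Lemma~\ref{lem:evol} gives
\begin{equation}\label{eq:k2}
\frac12\frac d{dt}\|k\|^2=\int k(-k_4-k^2k_2)\,ds+\frac12\int k^3k_2\,ds=-B+\frac32A .
\end{equation}
Under a dilation by $\lambda$ both $A$ and $B$ are multiplied by $\lambda^{-5}$. So $A$ is not of lower order, and to absorb it in $B$ one needs a small scale-invariant factor. The angle $\theta$ is scale invariant, and $C^1$ convergence makes it uniformly close to a fixed smooth function.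

\begin{proof}[Proof of Theorem~\ref{thm:limit}, second statement]
Suppose that $\tilde\gamma(\cdot,t)\to\gamma_T$ in $C^1([0,1])$. Then $|\gamma_T'|=\lim L(t)\ge d>0$, and $\tau=\tilde\gamma_v/L$ converges uniformly to a continuous unit vector field $\tau_T$. Regard $\theta$ as a function of $(v,t)$ and let $\theta_T$ be the continuous angle of $\tau_T$ with $\theta_T(0)=\theta(0,t)$, which does not depend on $t$. For $t$ near $T$ the continuous function $\theta-\theta_T$ is uniformly close to $2\pi\mathbb{Z}$ and vanishes at $v=0$; so $\theta\to\theta_T$ uniformly, and $\theta_T(1)=\theta(1,t)$.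

Let $\delta=\frac1{20}$. Approximate $\theta_T$ within $\delta/2$ by a polynomial and correct the end values by an affine function; this gives $g\in C^\infty([0,1])$ with $|g-\theta_T|\le\delta$ and $g=\theta_T$ at $v=0,1$. Choose $t_1<T$ with $|\theta-\theta_T|\le\delta$ for $t\in[t_1,T)$. Then $\psi=\theta-g$ satisfies
\[
|\psi|\le2\delta,\qquad\psi=0\ \text{ at the ends},\qquad k=\psi_s+g_s,\qquad|g_s|\le\sup|g'|/d .
\]
Constants $C$ below do not depend on $t$. Integrating by parts,
\[
X=\int k^5(\psi_s+g_s)\,ds=-5\int\psi k^4k_s\,ds+\int g_sk^5\,ds\le10\delta\sqrt{XA}+C\int|k|^5\,ds .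
\]
Now $10\delta\sqrt{XA}\le\frac14X+100\delta^2A$, and $C|k|^5\le\frac14k^6+C'$ pointwise with $L\le L_0$. Hence $X\le200\delta^2A+C$. Also $A=-\frac13\int k^3k_{ss}\,ds\le\frac13\sqrt{XB}$, so $A^2\le\frac{200}9\delta^2BA+\frac19CB$. Since $z^2\le bz+c$ with $b,c\ge0$ implies $z\le b+\sqrt c$,
\[
A\le\frac{200}9\delta^2B+\frac13\sqrt{CB}=\frac1{18}B+\frac13\sqrt{CB}.
\]
By \eqref{eq:k2},
\[
\frac12\frac d{dt}\|k\|^2\le-B+\frac1{12}B+\frac12\sqrt{CB}\le-\frac12B+C\le C .
\]
As $T<\infty$, $\|k\|$ is bounded on $[t_1,T)$, which contradicts Lemma~\ref{lem:continue}.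
\end{proof}

\begin{remark}
No other parametrization of the curves $\gamma(t)$ converges in $C^1$ to an immersion either. If one did, the normalized arc lengths $s/L$ would converge in $C^1$ to a diffeomorphism onto $[0,1]$, their inverses would converge uniformly, and so would $\tilde\gamma$ and $\tilde\gamma_v=L\tau$.
\end{remark}

\section{Prescribing the limit}\label{sec:arbitrary}

Theorem~\ref{thm:notline} works with curves of length close to $d$, for which \eqref{eq:T} is small, and it follows a single moment. For a graph of arbitrary height \eqref{eq:T} is not small, and we want to control the whole curve. Both difficulties are met by one functional, which measures how far a curve is from being a vertical translate of the graph.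

Extend $u$ to $\mathbb{R}$ by the constants $u(0)$ and $u(d)$, and define the unit vector field
\[
V(x,y)=V(x)=(a(x),b(x))=\frac{(1,u'(x))}{\sqrt{1+u'(x)^2}} .
\]
It is smooth with bounded derivatives, it equals $e_1$ near $\eta_1$, near $\eta_2$ and outside the strip, and its integral curves are the vertical translates of the extended graph. For an admissible curve put
\[
J(\gamma)=\int_\gamma\langle V,\tau\rangle\,ds=\int_\gamma a\,dx+b\,dy,\qquad w=\tau-V(\gamma).
\]
Since $|w|^2=2-2\langle V,\tau\rangle$,
\begin{equation}\label{eq:defect}
\|w\|^2=2\,(L(\gamma)-J(\gamma)),\qquad\text{and in particular}\quad J\le L .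
\end{equation}
The form $a\,dx+b\,dy$ is closed only if $u$ is constant, so $J$ is not constant on admissible curves. But it is a moment: $\int_\gamma a\,dx=\int_0^da\,dx$, and an integration by parts with $b=0$ at the ends gives $\int_\gamma b\,dy=-\int_\gamma y\,b'(x)\,dx$. Thus
\begin{equation}\label{eq:J}
J(\gamma)=\int_0^da\,dx-F_{b'}(\gamma).
\end{equation}
The length cannot increase and $J$ can decrease only slowly, so $L-J$ stays small for a short time if it is small initially.

\begin{proof}[Proof of Theorem~\ref{thm:arbitrary}]
Let $0<\varepsilon\le1$, let $\gamma_0=\gamma_0^{u,\varepsilon}$ be the curve of Lemma~\ref{lem:hooks} and let $\gamma$ be its maximal flow. Constants $C,C_i$ depend only on $u,\omega,d$. Let $L_u$ be the length of the graph of $u$ over $[0,d]$, $\Lambda=L_u+H$, $M=\sup|b''|$ and $D(t)=L_0-L(t)$. Then $L_u\le L_0\le L_u+H\varepsilon\le\Lambda$.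

\emph{Step 1: the defect is small up to time $\varepsilon$.} On the graph $\langle V,\tau\rangle=1$ and on the hooks $\langle V,\tau\rangle\ge-1$, so $J(\gamma_0)\ge L_u-H\varepsilon\ge L_0-2H\varepsilon$. By \eqref{eq:J} and \eqref{eq:drift} with $\varphi=b'$,
\begin{equation}\label{eq:LJ}
L_0-J(\gamma(t))\le2H\varepsilon+M\sqrt{\Lambda tD(t)} .
\end{equation}
Since $J\le L$, the left side is at least $D(t)$, so $D\le2H\varepsilon+\frac12D+\frac12M^2\Lambda t$ and $D(t)\le4H\varepsilon+M^2\Lambda t$. For $t\le\varepsilon$, $t<T$, this gives, with \eqref{eq:defect} and \eqref{eq:LJ},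
\begin{equation}\label{eq:small}
D(t)\le C_1\varepsilon,\qquad\|w\|^2\le2\,\big(L_0-J(\gamma(t))\big)\le C_2\varepsilon,
\end{equation}
where $C_1=4H+M^2\Lambda$ and $C_2=4H+2M\sqrt{\Lambda C_1}$.

\emph{Step 2: $T\le\varepsilon$ for small $\varepsilon$.} The idea is that a flow surviving until time $\varepsilon$ after dissipating only $C_1\varepsilon$ must have bounded curvature at some moment, and a curve of bounded curvature cannot turn back on a short piece. Suppose that $T>\varepsilon$. By \eqref{eq:length}, $\int_0^\varepsilon\|k_s\|^2\,dt=D(\varepsilon)\le C_1\varepsilon$, so there is $t'\in(0,\varepsilon)$ with $\|k_s\|^2\le C_1$. At the time $t'$, since $k$ takes the value $\bar k$ somewhere,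
\[
|k|\le|\bar k|+\int|k_s|\,ds\le\frac{2\pi|\omega|}d+\sqrt{\Lambda C_1},
\]
and $w_s=k\nu-V'(x)x_s$ satisfies $|w_s|\le|k|+\sup|V'|\le C_3$. At the end on $\eta_2$ we have $\tau=-e_1$ for all times by Lemma~\ref{lem:evol}, and $V=e_1$, so $|w|=2$; this is the one place where the exterior direction of the tangent is used. Hence $|w|\ge1$ on a piece of length $\min(1/C_3,d)$, and $\|w\|^2\ge\min(1/C_3,d)$. This contradicts \eqref{eq:small} if $\varepsilon<\varepsilon_0=\min\big(1,\ \min(1/C_3,d)/C_2\big)$. From now on $\varepsilon<\varepsilon_0$, so $T\le\varepsilon$ and \eqref{eq:small} holds for all $t\in[0,T)$.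

\emph{Step 3: closeness to a translate of the graph.} Fix $t$, parametrize $\gamma=\gamma(t)$ by arc length $s\in[0,L]$, $L=L(t)$, and write $\gamma|_{s=0}=(0,u(0)+\sigma)$. Let $\Gamma(s)$, $s\ge0$, be the arc-length parametrization of the extended graph with $\Gamma(0)=(0,u(0))$, and let $c(s)=\Gamma(s)+(0,\sigma)$. As $V$ depends only on $x$, $c_s=V(c)$, while $\gamma_s=V(\gamma)+w$ with $\int|w|\,ds\le\sqrt{\Lambda C_2\varepsilon}$, and $c(0)=\gamma(0)$. With $K=\sup|V'|$,
\[
|\gamma(s)-c(s)|\le\sqrt{\Lambda C_2\varepsilon}+K\int_0^s|\gamma-c|\,ds' ,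
\]
and Gronwall's inequality gives $|\gamma(s)-c(s)|\le e^{K\Lambda}\sqrt{\Lambda C_2\varepsilon}=C_4\sqrt\varepsilon$. Further $L_u-C_1\varepsilon\le L_0-D(t)=L\le L_u+H\varepsilon$, so $|L-L_u|\le C_1\varepsilon$. Since $\tilde\gamma(v,t)=\gamma(vL)$, $\tilde\Gamma(v)=\Gamma(vL_u)$ and $\Gamma$ has unit speed,
\begin{equation}\label{eq:shift}
|\tilde\gamma(v,t)-\tilde\Gamma(v)-(0,\sigma)|\le C_4\sqrt\varepsilon+C_1\varepsilon,\qquad v\in[0,1].
\end{equation}

\emph{Step 4: the translation is small.} The functional $J$ does not see vertical translations; the conserved area does. The function $(x,y)\mapsto y-\sigma-u(x)$ vanishes on $c$ and is Lipschitz with constant $1+\sup|u'|$, so it is at most $C_5\sqrt\varepsilon$ in absolute value on $\gamma(t)$. Lemma~\ref{lem:drift}(a) with $\varphi=1$ and $\psi=\sigma+u$ gives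
\[
\Big|F_1(\gamma(t))-\sigma d-\int_0^du\,dx\Big|\le\Lambda C_5\sqrt\varepsilon .
\]
By Lemma~\ref{lem:drift}(b), $F_1(\gamma(t))=F_1(\gamma_0)$, and $F_1(\gamma_0)$ differs from $\int_0^du\,dx$ by the contribution of the hooks, which is at most $(\sup|u|+H)H\varepsilon$. Hence $|\sigma|\le C_6\sqrt\varepsilon$, and with \eqref{eq:shift} the claimed estimate follows.

\emph{Step 5: continuous graphs.} Let $f\in C([0,d])$ and $0<r<d/4$. Let $\kappa:\mathbb{R}\to[0,d]$ be continuous, equal to $0$ on $(-\infty,2r]$, equal to $d$ on $[d-2r,\infty)$ and affine in between; then $|\kappa(x)-x|\le2r$ on $[0,d]$. Let $u$ be the convolution of $f\circ\kappa$ with a mollifier supported in $[-r,r]$. It is smooth and constant on $[0,r]$ and on $[d-r,d]$, and $u\to f$ uniformly on $[0,d]$ as $r\to0$ by uniform continuity. Write $\tilde\Gamma(v)=(x(v),u(x(v)))$, where $x:[0,1]\to[0,d]$ is an increasing homeomorphism. Letting $t\nearrow T$ in the estimate and using Theorem~\ref{thm:limit},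
\[
\sup_{v\in[0,1]}\big|\gamma_T(v)-\big(x(v),f(x(v))\big)\big|\le C\sqrt\varepsilon+\sup|u-f| ,
\]
which is as small as we wish if first $r$ and then $\varepsilon$ are chosen small.
\end{proof}

\begin{remark}
Theorems~\ref{thm:limit} and~\ref{thm:arbitrary} refute the Conjecture a second time. If $u$ is not constant, its graph contains three points that are not collinear; for small $\varepsilon$ the corresponding points of $\gamma_T$ are not collinear either, so $\gamma_T$ lies on no line. What Theorem~\ref{thm:notline} adds is the explicit and $C^1$-open criterion \eqref{eq:star}.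
\end{remark}

\begin{thebibliography}{1}
\bibitem{WW} Glen Wheeler and Valentina-Mira Wheeler, \emph{Curve diffusion and straightening flows on parallel lines}, arXiv:1703.10711 (2017).
\end{thebibliography}
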